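# The diameter of a random connected graph with given degrees and few vertices of degree other than 2

## Two cycles through one vertex, and then many

Take seven vertices. Vertex $1$ has degree $4$ and the other six have degree $2$. What does a connected simple graph with these degrees look like, and what is its diameter on average?

Leave vertex $1$ along an edge: every vertex met has degree $2$, so we are carried on until we return to vertex $1$. The graph is therefore two cycles sharing vertex $1$. If their lengths are $\lambda_1,\lambda_2\ge 3$, then $\lambda_1+\lambda_2=8$, so the lengths are $\{3,5\}$ or $\{4,4\}$. A vertex of a cycle of length $\lambda$ is at distance at most $\lfloor\lambda/2\rfloor$ from vertex $1$, with equality attained, so the diameter is $\lfloor\lambda_1/2\rfloor+\lfloor\lambda_2/2\rfloor$: this is $3$ for $\{3,5\}$ and $4$ for $\{4,4\}$.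

Now count. For $\{3,5\}$, choose the two vertices of the triangle in $\binom62=15$ ways; the other four can be placed on the 5-cycle in $4!/2=12$ ways. This gives $180$ graphs. For $\{4,4\}$ there are $10$ ways to split six vertices into two unordered triples and $3!/2=3$ ways to place each triple, hence $90$ graphs. A uniformly random graph has expected diameter
$$\frac{180\cdot 3+90\cdot 4}{270}=\frac{10}{3}.$$

Here is a quicker way to get the same answer, which will be our method. Record only the numbers $(\ell_1,\ell_2)$ of degree-2 vertices on the two cycles, taken in a fixed order. The possibilities are $(2,4),(3,3),(4,2)$. If these are equally likely, then $\{4,4\}$ has probability $\frac13=\frac{90}{270}$, as it should. The vertices of degree $2$ are beads on the edges of a smaller object, and the numbers of beads form a uniformly random composition, subject to the constraints that make the graph simple.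

With $n$ vertices and degrees $(4,2,\dots,2)$, we have $\lambda_1+\lambda_2=n+1$, and the diameter is always at least $\frac{n+1}2-1$: it is linear in $n$. Now give vertex $1$ degree $2m$ and keep $n-1\ge 2m$ vertices of degree $2$. The graph consists of $m$ cycles through vertex $1$. It has $n-1+m$ edges, so $m$ edges more than a tree. Its diameter is of course at most $n-1$.

Against this, set the following known bound, in which $n_2$ is the number of vertices of degree $2$ and $s$ is the number of edges in excess of a tree: whenever $n_2<(1-\varepsilon)n$, the expected diameter is at most $C\big(\sqrt{n/\varepsilon}+\log(s+1)/\varepsilon\big)$. In our example $n_2=n-1$, so we must take $\varepsilon<1/n$. The first term has order $n$ when $\varepsilon=1/(2n)$. The second exceeds $n\log(m+1)$, more than the trivial bound $n-1$ by a logarithmic factor. With only one vertex of degree other than $2$, it would be more natural to see $\log(\varepsilon n+1)$, which is then bounded. Can $\log(s+1)$ be replaced by $\log(\varepsilon n+1)$ for every degree sequence?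

## Degree sequences, surplus, and the statements

A *degree sequence* is a sequence $\mathrm d=(d_1,\dots,d_n)$ of positive integers with even sum. Write $\mathcal G_{\mathrm d}$ for the set of simple graphs $G$ on $[n]=\{1,\dots,n\}$ with $\deg_G(v)=d_v$ for all $v$, and $\mathcal C_{\mathrm d}$ for the connected ones. Let $n_b(\mathrm d)=|\{v:d_v=b\}|$. For connected $G$, $\operatorname{diam}(G)$ is the maximum graph distance between two vertices. The *surplus* is
$$s=s(\mathrm d)=1+\tfrac12\sum_{v}d_v-n,$$
which equals $1+e(G)-v(G)$ for every $G\in\mathcal C_{\mathrm d}$. Trees have $s=0$; the graph of two cycles above has $s=2$. We always assume $\mathcal C_{\mathrm d}\ne\emptyset$, so $s\ge0$, and we let $\mathbf G$ be uniform on $\mathcal C_{\mathrm d}$, written $\mathbf G\in_u\mathcal C_{\mathrm d}$.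

The problem comes from Louigi Addario-Berry and Gabriel Crudele, "Universal diameter bounds for random graphs with given degrees", arXiv:2507.10759 (2025).

**Known result (used as a black box).** There exists $C>0$ such that for all $\varepsilon>0$, if $n_2(\mathrm d)<(1-\varepsilon)n$ and $\mathbf G\in_u\mathcal C_{\mathrm d}$, then $\mathbb E[\operatorname{diam}(\mathbf G)]\le C\big(\sqrt{n/\varepsilon}+\log(s+1)/\varepsilon\big)$.

**Conjecture.** There is a universal $C>0$ such that for all $\varepsilon>0$ and all $\mathrm d$ with $n_2(\mathrm d)<(1-\varepsilon)n$ and $\mathcal C_{\mathrm d}\neq\emptyset$, $\mathbb E[\operatorname{diam}(\mathbf G)]\le C\big(\sqrt{n/\varepsilon}+\log(\varepsilon n+1)/\varepsilon\big)$.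

For $x\ge 0$ we have $\log(1+x)\le\sqrt x$: both sides vanish at $0$, and the derivatives satisfy $\frac1{1+x}\le\frac1{2\sqrt x}$ because $2\sqrt x\le 1+x$. With $x=\varepsilon n$ this gives $\log(\varepsilon n+1)/\varepsilon\le\sqrt{n/\varepsilon}$. So the conjecture is equivalent to $\mathbb E[\operatorname{diam}(\mathbf G)]=O(\sqrt{n/\varepsilon})$ uniformly in $\varepsilon$ and $\mathrm d$. It is true.

**Notation.** Vertices of degree other than $2$ are called *hubs*; note that leaves are hubs. Put
$$U=\{v:d_v\ne2\},\quad k=|U|=n-n_2(\mathrm d),\quad N=n_2(\mathrm d)=n-k,\quad m=\tfrac12\sum_{v\in U}d_v,\quad \mu=\frac{N+m}{m}.$$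
We assume $k\ge1$, which is automatic if $n_2<(1-\varepsilon)n$. The sum of the hub degrees is even and positive, so $m$ is an integer and $m\ge1$. From the definition, $s=1+(N+m)-(N+k)$, that is, $m=s+k-1$; and every $G\in\mathcal C_{\mathrm d}$ has $e(G)=N+m=n-1+s$ edges. Clearly $\mu\ge1$. The letters $C,c,C_1,\dots$ denote universal positive constants; $C$ and $c$ may change from one use to the next.

**Theorem A (the conjecture).** $\mathbb E[\operatorname{diam}\mathbf G]\le C\,n/\sqrt k$. Hence if $n_2(\mathrm d)<(1-\varepsilon)n$, then $k>\varepsilon n$ and $\mathbb E[\operatorname{diam}\mathbf G]\le C\sqrt{n/\varepsilon}\le C\big(\sqrt{n/\varepsilon}+\log(\varepsilon n+1)/\varepsilon\big)$. If $s>k^2$, then even $\mathbb E[\operatorname{diam}\mathbf G]\le Cn/k$.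

**Theorem B (sharpness for all $n,k$).** For all $n\ge5$ and $1\le k\le n$ there is $\mathrm d$ with $n-n_2(\mathrm d)=k$, $\mathcal C_{\mathrm d}\ne\emptyset$ and $\mathbb E[\operatorname{diam}\mathbf G]\ge n/(16\sqrt k)$. So $\sup_{\mathrm d:\,n-n_2(\mathrm d)=k}\mathbb E[\operatorname{diam}\mathbf G]=\Theta(n/\sqrt k)$. In particular (take $k=\lfloor\varepsilon n\rfloor+1\le2\varepsilon n$), $\sqrt{n/\varepsilon}$ is optimal up to constants for all $1/n\le\varepsilon<1$, $n\ge5$.

**Theorem C (universal order for larger surplus).**

1. If $m\ge4$: $\mathbb E[\operatorname{diam}\mathbf G]\le C\,\frac{N+m}m\,(k+\log m)$.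
2. If $m\ge4$ and $n_2\ge3m$: $\mathbb E[\operatorname{diam}\mathbf G]\ge c\,\frac nm\log m$.
3. If $s\ge2100\,k$ and $n_2\ge3(s+k)$: $c\,\frac ns\log s\le\mathbb E[\operatorname{diam}\mathbf G]\le C\,\frac ns\log s$, whatever the other details of $\mathrm d$.

## What the logarithm of the surplus costs

The first thing to try is to feed the best possible $\varepsilon$ into the known result. Since $n_2=n-k$, the hypothesis says exactly $\varepsilon<k/n$, so take $\varepsilon'=k/(2n)$. This gives
$$\mathbb E[\operatorname{diam}\mathbf G]\le C\Big(\frac{\sqrt2\,n}{\sqrt k}+\frac{2n}{k}\log(s+1)\Big).\tag{1}$$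
The first term is what we want. The second is harmless as long as $\log(s+1)=O(\sqrt k)$. In particular, suppose $s\le k^2$. Since $k^2+1\le(k+1)^2$, we get $\log(s+1)\le2\log(k+1)\le2\sqrt k$, and (1) becomes
$$\mathbb E[\operatorname{diam}\mathbf G]\le(\sqrt2+4)\,C\,\frac n{\sqrt k}\qquad\text{if }s\le k^2.\tag{2}$$

The approach stops when $s$ is enormous compared with $k$. For instance, let $n$ be large, $k=\lfloor\log n\rfloor$, and let each hub have degree $2q$ with $q=\lfloor n/(8k)\rfloor$. Then $m=kq\le n/8$ and $s=m-k+1$ has order $n$. The set $\mathcal C_{\mathrm d}$ is not empty: join the hubs in a cycle, add $q-1$ loops at each hub, and put at least two degree-2 vertices on each of the $m$ edges, which is possible since $N\ge2m$. Every admissible $\varepsilon$ is below $k/n$, so the second term of the known bound exceeds $\frac nk\log(s+1)$, which has order $n$. The target $n/\sqrt k$ is smaller by a factor of order $\sqrt{\log n}$. The trivial bound $\operatorname{diam}\le n-1$ does not help either.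

In this bad range we have something concrete to use. There are few hubs, so a path between hubs needs only few turns: it passes from hub to hub at most $k-1$ times. There are more than $k^2$ connections between hubs, so each one should contain few degree-2 vertices, about $N/m$ on average. The threshold $s=k^2$ will be exactly good enough. To make this precise, we must describe the numbers of degree-2 vertices on the connections.

## Kernels and strands

Let $S=\{(v,i):v\in U,\ 1\le i\le d_v\}$ be the set of half-edges, with a fixed total order; $|S|=2m$. A perfect matching $M$ of $S$ is viewed as a multigraph $K=K(M)$ on $U$ with $m$ edges, where loops and parallel edges are allowed. We call it the *kernel*. Write $M(\alpha)$ for the partner of $\alpha$. We want to subdivide edge $e$ of $K$ by $\ell_e$ degree-2 vertices and obtain a simple graph.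

**Definition (admissible).** A vector $\ell=(\ell_e)_{e\in M}\in\mathbb Z_{\ge0}^M$ is *admissible for $M$* if $\ell_e\ge2$ for every loop $e$ of $K$ and, for any two distinct hubs $x,y$, at most one edge $e$ of $K$ between $x$ and $y$ has $\ell_e=0$. Let $w_N(M)$ be the number of admissible $\ell$ with $\sum_e\ell_e=N$.

**Example.** Take hubs $x,y$ of degree $3$ and $N=4$. There are $15$ perfect matchings of the six half-edges, and in each of them $K$ is connected. In $3!=6$ of them $K$ has three parallel edges, and then $w_4=15-3=12$: of the $\binom62=15$ weak compositions of $4$ into three parts, exclude the three with two zeros. In the other $3\cdot3=9$ matchings, $K$ has a loop at each hub and one edge $xy$, and only $(2,2,0)$ is admissible, so $w_4=1$. The total weights are $72$ and $9$. On the other hand, count simple connected graphs directly. With three paths from $x$ to $y$, the numbers of inner vertices are $\{3,1,0\}$ ($24$ graphs), $\{2,2,0\}$ ($12$ graphs) or $\{2,1,1\}$ ($12$ graphs), for a total of $48$; there are $\binom42=6$ graphs with a triangle at each hub. The ratio $48:6$ is $72:9$. So the kernel is not a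 uniform matching; it is weighted by $w_N$.

**Lemma 1.** Let $(\mathbf M,\boldsymbol\ell)$ be uniform over pairs with $K(\mathbf M)$ connected, $\boldsymbol\ell$ admissible for $\mathbf M$ and $\sum_e\ell_e=N$. Replace each $e=\{\alpha<\beta\}\in\mathbf M$ by a path (a *strand*) from the hub of $\alpha$ to the hub of $\beta$ with $\ell_e$ internal vertices, the internal vertices being a uniformly random arrangement of the degree-2 vertices. The resulting graph is distributed as $\mathbf G$. In particular $\mathbb P(\mathbf M=M)\propto w_N(M)\mathbf 1[K(M)\text{ connected}]$, and given $\mathbf M$, $\boldsymbol\ell$ is uniform over admissible vectors with sum $N$.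

*Proof.* **Step 1: which structures give simple connected graphs.** Call a *structure* a matching $M$ together with, for each $e\in M$, a sequence of degree-2 vertices, such that each degree-2 vertex occurs exactly once overall. For $e=\{\alpha<\beta\}$ the sequence is read from $\alpha$ to $\beta$. A structure yields a multigraph with degrees $\mathrm d$, connected if and only if $K(M)$ is. We claim that it is simple if and only if the vector of lengths is admissible. An edge meeting a degree-2 vertex $w$ is never a loop. It is one of several parallel edges only if both edges at $w$ go to the same vertex. That vertex cannot be another degree-2 vertex, since the two would then form a component with no hub. So the strand goes from a hub $x$ to $w$ and back: it is a loop with $\ell_e=1$. Edges between hubs are the strands with $\ell_e=0$; they contain no loop and no parallel pair exactly when no loop of $K$ has $\ell_e=0$ and each pair of distinct hubs has at most one edge with $\ell_e=0$. Together this is admissibility.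

**Step 2: every graph comes from the same number of structures.** Let $G\in\mathcal C_{\mathrm d}$. Since $G$ is connected and has a hub, from a degree-2 vertex we reach a hub in both directions, so each degree-2 vertex lies in a unique strand of $G$. Each strand has two ends, and each end is an incidence of a hub with an edge; for a strand that returns to its hub, the two edges are different because $G$ is simple. So strands pair up all incidences between hubs and edges. Now choose, for each hub $v$, a bijection between the $d_v$ distinct edges at $v$ and the half-edges of $v$. Transporting the pairing by these bijections gives a matching $M$, and reading each strand from its smaller half-edge gives the sequences; this is a structure yielding $G$. Conversely, a structure yielding $G$ tells which edge of $G$ starts at each half-edge, so it determines the bijections. These maps are mutually inverse. So $G$ has exactly $\prod_{v\in U}d_v!$ preimages, a number that does not depend on $G$.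

**Step 3: conclusion.** By Step 2, a uniform structure conditioned to give a simple connected graph yields $\mathbf G$. By Step 1, these are the structures with $K(M)$ connected and $\ell$ admissible, $\sum_e\ell_e=N$. Each pair $(M,\ell)$ corresponds to exactly $N!$ structures, one for each arrangement of the degree-2 vertices in the $N$ places. So the pair is uniform, and given the pair the arrangement is uniform. $\square$

In the opening example: $3$ matchings, $3$ vectors each, $6!$ arrangements make $6480$ structures, and $6480/4!=270$ graphs.

## Admissible lengths as a mixture of uniform compositions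

The condition "at most one zero in each parallel class" is not a set of independent lower bounds. We cut the admissible vectors into pieces on which it is.

**Types.** Fix $M$. For each pair of distinct hubs joined by $r\ge1$ edges, fix a distinguished edge $e_1$ among them, $e_1,\dots,e_r$. An admissible $\ell$ satisfies exactly one of the following on this class:

- type $0$: $\ell_{e_1}\ge0$ and $\ell_{e_2},\dots,\ell_{e_r}\ge1$ (no zero, or the zero is at $e_1$);
- type $i$, for some $2\le i\le r$: $\ell_{e_i}=0$ and all other lengths in the class are $\ge1$.

A choice $\tau$ of a type for every class gives a set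
$$\{\ell:\ \ell_e=0\ (e\in Z_\tau),\quad\ell_e\ge g_e\ (e\notin Z_\tau)\},\qquad g_e\in\{0,1,2\},$$
with $g_e=2$ on loops, and the admissible vectors are the disjoint union of these sets. Here $Z_\tau$ contains at most one edge from each class of size at least $2$ and no other edge, so $|Z_\tau|\le m/2$. Put
$$b=m-|Z_\tau|\in[m/2,m],\qquad a=\sum_{e\notin Z_\tau}g_e\le2m,\qquad Y=N-a.$$
Given $\mathbf M$ and $\tau$, the variables $X_e=\ell_e-g_e$ ($e\notin Z_\tau$) form a uniform weak composition of $Y$ into $b$ parts, that is, a uniform vector of $b$ nonnegative integers with sum $Y$. Set $X_e=0$ for $e\in Z_\tau$. Let $L_e=\ell_e+1$ be the number of edges of the strand. Since $0\le\ell_e-X_e\le2$,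
$$X_e+1\le L_e\le X_e+3\quad\text{for all }e.\tag{3}$$
There are $\binom{Y+b-1}{b-1}$ weak compositions of $Y$ into $b$ parts, so
$$w_N(M)=\sum_\tau\binom{N-a_\tau+b_\tau-1}{b_\tau-1}\quad(\text{terms with }a_\tau\le N).\tag{4}$$

**Example.** For three parallel edges and $N=2$: type $0$ has $a=2$, $b=3$ and contributes $\binom22=1$, namely $(0,1,1)$. Types $2$ and $3$ have $a=2$, $b=2$ and contribute $\binom11=1$ each, namely $(1,0,1)$ and $(1,1,0)$. So $w_2=3$, as one sees by listing.

**Joint tails.** For distinct $e_1,\dots,e_f\notin Z_\tau$ and integers $x_i\ge0$ with $x=\sum x_i\le Y$, subtracting $x_i$ from the $i$-th part shows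
$$\mathbb P(X_{e_i}\ge x_i\ \forall i\mid\mathbf M,\tau)=\frac{\binom{Y-x+b-1}{b-1}}{\binom{Y+b-1}{b-1}}=\prod_{i=1}^{b-1}\Big(1-\frac x{Y+i}\Big),\tag{5}$$
and the probability is $0$ if $x>Y$. For example, for $Y=2$, $b=3$, three of the six compositions have first part at least $1$, and $(1-\frac13)(1-\frac14)=\frac12$. The main feature of (5) is that only the sum $x$ matters.

## Adding strand lengths along a path

**The product bound and where it loses.** A direct idea is to bound every strand by the longest one: $\operatorname{diam}\mathbf G\le(\operatorname{diam}K+1)\max_eL_e$. The maximum has conditional expectation $O(\mu\log m)$ (by (3), Lemma 2 below and a union bound), so this gives a product $\mu\,(\operatorname{diam}K+1)\log m$. When $s>k^2$ is only slightly above $k^2$, the resulting bound $k\mu\log m$ misses the order $n/k$ of Theorem A by a logarithm, and in Theorem C(3), where $\operatorname{diam}K$ will be $O(\log m)$, it would give $\log^2m$. Not all strands on a path are long at the same time. We therefore bound the sum along a path directly and pay for the maximum only once.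

**Lemma 2.** Let $m\ge4$. For every set $F\subset\mathbf M$ with $|F|=f$ (chosen as a function of $\mathbf M$) and every $x\ge0$,
$$\mathbb P\Big(\sum_{e\in F}X_e\ge x\,\Big|\,\mathbf M,\tau\Big)\le2^fe^{-x/(8\mu)}.$$
Also $\mathbb P(X_e\ge x\mid\mathbf M,\tau)\le e^{-x/(4\mu)}$ for integers $x\ge0$.

*Proof.* **Step 1: an exponential joint tail.** Edges in $Z_\tau$ have $X_e=0$: they contribute nothing to the sum, and the second claim is trivial for them. So assume $F\cap Z_\tau=\emptyset$. Each factor in (5) is at most $1-\frac x{Y+b-1}\le e^{-x/(Y+b-1)}$, so with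
$$\kappa=\frac{b-1}{Y+b-1}$$
the joint tail is at most $e^{-\kappa x}$ (also when $x>Y$). As $b\ge m/2\ge2$, we have $b-1\ge b/2\ge m/4$. Since $\kappa$ increases with $b-1$ and decreases with $Y\le N$,
$$\kappa\ge\frac{m/4}{N+m/4}=\frac m{4N+m}\ge\frac1{4\mu}.$$
This gives the second claim.

**Step 2: from joint tails to an exponential moment.** We want to bound $\mathbb E[e^{\frac\kappa2\sum_FX_e}]$ as if the $X_e$ were independent. For a nonnegative integer $X$, by telescoping,
$$e^{\kappa X/2}=1+\sum_{y\ge1}\big(e^{\kappa y/2}-e^{\kappa(y-1)/2}\big)\mathbf 1[X\ge y].$$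
Multiply these identities over $e\in F$ and expand. All coefficients are nonnegative, and the expectation of a product of indicators $\prod\mathbf 1[X_e\ge y_e]$ is at most $\prod e^{-\kappa y_e}$ by Step 1. Folding the product back,
$$\mathbb E\Big[e^{\frac\kappa2\sum_FX_e}\,\Big|\,\mathbf M,\tau\Big]\le\Big(1+\sum_{y\ge1}(1-e^{-\kappa/2})e^{\kappa y/2}e^{-\kappa y}\Big)^f=(1+e^{-\kappa/2})^f\le2^f,$$
where the geometric series is $\sum_{y\ge1}e^{-\kappa y/2}=e^{-\kappa/2}/(1-e^{-\kappa/2})$.

**Step 3: Markov's inequality.** The probability that $\sum_FX_e\ge x$ is at most $2^fe^{-\kappa x/2}\le2^fe^{-x/(8\mu)}$. $\square$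

**Proposition 3.** If $m\ge4$, then $\mathbb E[\operatorname{diam}\mathbf G\mid\mathbf M]\le C_1\mu\,(\operatorname{diam}K(\mathbf M)+\log m)$.

*Proof.* **Step 1: reduce the diameter to path sums.** Let $D=\operatorname{diam}K$. As $K$ is connected with $m$ edges, $k\le m+1$. For each pair $(u,v)$ of hubs fix, as a function of $\mathbf M$, a shortest path in $K$, with edge set $F_{uv}$; so $|F_{uv}|\le D$. A vertex in strand $e$ is within $L_e/2$ of an end of $e$. To connect two vertices of $\mathbf G$, walk from each to a nearest hub on its strand and then follow the strands of $F_{uv}$. With (3),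
$$\operatorname{diam}\mathbf G\le\max_{u,v}\sum_{e\in F_{uv}}L_e+\max_eL_e\le3D+R+3+X^*,\qquad R=\max_{u,v}\sum_{e\in F_{uv}}X_e,\quad X^*=\max_eX_e.$$

**Step 2: bound $R$ and $X^*$ by union bounds.** Lemma 2 holds for every $\tau$, hence also given $\mathbf M$ alone. There are at most $k^2$ pairs, so $\mathbb P(R\ge x\mid\mathbf M)\le k^22^De^{-x/(8\mu)}$. For $A\ge1$ and $\theta>0$ we have $\int_0^\infty\min(1,Ae^{-x/\theta})\,dx=\theta(\log A+1)$. With $A=k^22^D$ and $\theta=8\mu$, using $k\le m+1$ and $\log2\le1$,
$$\mathbb E[R\mid\mathbf M]\le8\mu\big(2\log(m+1)+D+1\big).$$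
Likewise, $\mathbb P(X^*\ge x\mid\mathbf M)\le me^{-x/(4\mu)}$ for integers $x$, so summing over $x\ge1$ and comparing with the integral, $\mathbb E[X^*\mid\mathbf M]\le4\mu(\log m+1)$. Since $\mu\ge1$ and $\log m\ge\log4>1$, adding up gives the claim. $\square$

**Proof of Theorem C(1).** A connected multigraph on $k$ vertices has diameter at most $k-1$. Insert this in Proposition 3 and take expectations. $\square$

## More than $k^2$ excess edges: end of the proof of Theorem A

The case $s\le k^2$ is (2). Let $s>k^2$. We show $\mathbb E[\operatorname{diam}\mathbf G]\le Cn/k$, which is at most $Cn/\sqrt k$.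

**Step 1: small $m$.** We have $m=s+k-1\ge s>k^2$. If $m<4$, then $k^2<4$ forces $k=1$, and $\operatorname{diam}\mathbf G\le n=n/k$. From now on $m\ge4$.

**Step 2: simplicity bounds the number of edges by $4n$.** Theorem C(1) contains the factor $N+m=e(G)$, which we must compare with $n$. A simple graph with degrees $\mathrm d$ has at most $\binom k2\le k^2/2$ edges inside $U$ and at most $2N$ edges meeting degree-2 vertices. So
$$n-1+s=e(G)\le2n+\frac{k^2}2\le2n+\frac s2,$$
hence $s\le2n+2$ and $N+m=n-1+s\le3n+1\le4n$.

**Step 3: insert $m>k^2$.** By Theorem C(1) and $\log m\le\sqrt m$,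
$$\mathbb E[\operatorname{diam}\mathbf G]\le4Cn\,\frac{k+\log m}m\le4Cn\Big(\frac km+\frac1{\sqrt m}\Big)\le\frac{8Cn}k\le\frac{8Cn}{\sqrt k},$$
because $m>k^2$ gives both $k/m\le1/k$ and $1/\sqrt m\le1/k$.

**Step 4: translate to $\varepsilon$.** If $n_2<(1-\varepsilon)n$, then $k=n-n_2>\varepsilon n$, so $n/\sqrt k\le\sqrt{n/\varepsilon}$. This proves Theorem A, and with it the conjecture. $\blacksquare$

## Subdivided trees with leaves and cubic hubs: Theorem B

We need, for each $k$, a degree sequence whose random graph has diameter at least $n/(16\sqrt k)$. For $k\ge4$ we use trees: a random tree on $k$ hubs of bounded degree has distances of order $\sqrt k$, and each edge is subdivided into about $n/k$ edges.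

**Step 1: $k\le3$ by hand.** Note that $\lfloor\lambda/2\rfloor\ge\lambda/3$ for every integer $\lambda\ge2$.

- $k=1$: $\mathrm d=(4,2,\dots,2)$ with $n\ge5$ (two triangles sharing a vertex show that $n=5$ is possible; lengthen a cycle for larger $n$). The graph is two cycles sharing a vertex, with $n+1$ edges in total. One cycle has length $\lambda\ge(n+1)/2\ge3$, and distances between its vertices are realized inside it, so $\operatorname{diam}\ge\lfloor\lambda/2\rfloor\ge\lambda/3\ge(n+1)/6$.
- $k=2$: $\mathrm d=(1,1,2,\dots,2)$. The graph is a path, with diameter $n-1$.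
- $k=3$: $\mathrm d=(4,1,1,2,\dots,2)$ with $n\ge5$. By connectivity the two leaves cannot be joined to each other by a strand, so the graph is a cycle with two pendant paths at one of its vertices (a triangle with two pendant edges when $n=5$). It has $n$ edges in three strands, so some strand has at least $n/3$ edges. If it is a pendant path, $\operatorname{diam}\ge n/3$; if it is the cycle, $\operatorname{diam}\ge n/9$.

In all three cases the diameter exceeds $n/(16\sqrt k)$.

**Step 2: the sequence for $k\ge4$.** If $k$ is even, take $\frac{k+2}2$ leaves and $\frac{k-2}2$ vertices of degree $3$. If $k$ is odd, take $\frac{k+3}2$ leaves, $\frac{k-5}2$ vertices of degree $3$ and one of degree $4$. Add $n-k$ vertices of degree $2$. In both cases there are $k$ hubs with degree sum $2k-2$, so $m=k-1$ and $s=0$: the connected graphs are trees, and $\mathcal C_{\mathrm d}\ne\emptyset$. There are at least three leaves.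

**Step 3: reduce to distances in a random tree on the hubs.** A connected $K$ is a tree on $U$, so it has no loops or parallel edges, every $\ell$ is admissible, and $w_N(M)=\binom{N+m-1}{m-1}$ does not depend on $M$. Each tree on $U$ with degrees $(d_v)_{v\in U}$ comes from $\prod_{v\in U}d_v!$ matchings. By Lemma 1, $K(\mathbf M)$ is a uniform tree on $U$ with these degrees, and given $\mathbf M$ the vector $\boldsymbol\ell$ is a uniform weak composition of $N$ into $m$ parts. By symmetry $\mathbb E[L_e\mid\mathbf M]=1+\frac Nm=\mu=\frac{n-1}{k-1}$. The distance in $\mathbf G$ between two leaves $x,y$ is the sum of $L_e$ over their path in $K$, so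
$$\mathbb E[\operatorname{dist}_{\mathbf G}(x,y)]=\mu\,\mathbb E[\operatorname{dist}_K(x,y)].\tag{6}$$

**Step 4: the probability of a given path.** We show that $\mathbb E[\operatorname{dist}_K(x,y)]\ge\sqrt{k-2}/8$ for two leaves $x\ne y$. Recall that the number of trees on $k\ge2$ labelled vertices with prescribed degrees $d_v\geq 1$, $\sum d_v=2k-2$, is $(k-2)!/\prod_v(d_v-1)!$. Consider trees whose $x$–$y$ path is $x,v_1,\dots,v_r,y$. Here $r\ge1$, because two adjacent leaves would form a component and $k>2$. Contract this path to one vertex. It has degree
$$q=\sum_{i=1}^r(d_{v_i}-2),\qquad 1\le r\le q\le2r,$$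
since each $d_{v_i}\in\{3,4\}$. The contracted tree has $k-r-1$ vertices, and $k-r-1\ge2$ since there is a third leaf off the path. The original tree is recovered from the contracted tree together with a distribution of the $q$ edges at the contracted vertex among $v_1,\dots,v_r$, with $d_{v_i}-2$ edges going to $v_i$, and every such choice is possible. So the number of trees with this path is
$$\frac{(k-r-3)!}{(q-1)!\prod_{v\notin\text{path}}(d_v-1)!}\cdot\frac{q!}{\prod_i(d_{v_i}-2)!}.$$
Divide by $(k-2)!/\prod_{v\in U}(d_v-1)!$; the leaves $x,y$ contribute factors $0!=1$. The probability of this path is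
$$q\,\frac{(k-r-3)!}{(k-2)!}\prod_{i=1}^r(d_{v_i}-1).$$

**Step 5: the distribution of the distance.** Put $\nu=\sum_{v\in U}(d_v-1)=k-2$. Summing $\prod_i(d_{v_i}-1)$ over sequences of distinct hubs gives at most $\nu^r$. With $q\le2r$,
$$\mathbb P(\operatorname{dist}_K(x,y)=r+1)\le2r\,\nu^r\frac{(\nu-r-1)!}{\nu!}=\frac{2r}{\nu-r}\prod_{i=0}^{r-1}\frac\nu{\nu-i}.$$
Let $r\le\sqrt\nu/2$. As $\nu\ge2$, this gives $r\le\nu/2\le\nu-1$. Each factor of the product is at most $(1-r/\nu)^{-1}$, and $1-u\ge e^{-2u}$ on $[0,\frac12]$, so the product is at most $e^{2r^2/\nu}\le e^{1/2}$. Also $\nu-r\ge\nu/2$. The probability is therefore at most $4e^{1/2}r/\nu\le7r/\nu$.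

Let $t=\lfloor\sqrt\nu/4\rfloor$. If $t\ge1$,
$$\mathbb P(\operatorname{dist}_K(x,y)\le t+1)\le\sum_{r=1}^t\frac{7r}\nu=\frac{7t(t+1)}{2\nu}\le\frac{7t^2}\nu\le\frac7{16}<\frac12,$$
and for $t=0$ the probability is $0$ since $r\ge1$. Hence $\operatorname{dist}_K(x,y)\ge t+2$ with probability at least $\frac12$, and $\mathbb E[\operatorname{dist}_K(x,y)]\ge(t+2)/2\ge\sqrt\nu/8$.

**Step 6: put the factors together.** By (6), and as $n\ge4$ and $k\ge4$ give $n-1\ge\frac{3n}4$ and $k-2\ge\frac k2$,
$$\mathbb E[\operatorname{diam}\mathbf G]\ge\frac{n-1}{k-1}\cdot\frac{\sqrt{k-2}}8\ge\frac{3n}4\cdot\frac1k\cdot\frac{\sqrt{k/2}}8=\frac{3}{32\sqrt2}\cdot\frac n{\sqrt k}\ge\frac n{16\sqrt k}.$$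

**Step 7: the two consequences.** With Theorem A, the supremum over $\mathrm d$ with $n-n_2=k$ is $\Theta(n/\sqrt k)$. For $1/n\le\varepsilon<1$ let $k=\lfloor\varepsilon n\rfloor+1$. Then $k\le n$, $k\le\varepsilon n+1\le2\varepsilon n$, and $k>\varepsilon n$, so $n_2<(1-\varepsilon)n$. The lower bound is at least $n/(16\sqrt{2\varepsilon n})=\sqrt{n/\varepsilon}/(16\sqrt2)$. $\blacksquare$

## The longest strand: Theorem C(2)

Let $m\ge4$ and $N\ge3m$. A single long strand forces a large diameter, so we look for the longest of about $m$ strands, by the second moment method.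

**Step 1: choose the target length.** Condition on $\mathbf M$ and $\tau$. Then $Y\ge N-2m\ge N/3>0$ and $2\le m/2\le b\le m$. Put
$$y_0=\frac Y{4b}\log b,\qquad x=\lfloor y_0\rfloor\le\frac Y4.$$
By (5) and $1-u\ge e^{-2u}$ on $[0,\frac12]$, for $e\notin Z_\tau$,
$$\mathbb P(X_e\ge x)\ge\Big(1-\frac x{Y+1}\Big)^{b-1}\ge e^{-2xb/Y}\ge e^{-\frac12\log b}=b^{-1/2}.$$

**Step 2: the events are negatively correlated in pairs.** Since $2x\le Y$ and $1-2u\le(1-u)^2$, (5) gives for distinct $e,e'\notin Z_\tau$
$$\mathbb P(X_e\ge x,X_{e'}\ge x)=\prod_{i=1}^{b-1}\Big(1-\frac{2x}{Y+i}\Big)\le\prod_{i=1}^{b-1}\Big(1-\frac x{Y+i}\Big)^2=\mathbb P(X_e\ge x)\,\mathbb P(X_{e'}\ge x).$$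
So $Q=\#\{e\notin Z_\tau:X_e\ge x\}$ has $\mathbb EQ\ge\sqrt b$ and $\operatorname{Var}Q\le\mathbb EQ$. By Chebyshev's inequality, $\mathbb P(Q=0)\le\operatorname{Var}Q/(\mathbb EQ)^2\le1/\mathbb EQ\le1/\sqrt b\le1/\sqrt2$.

**Step 3: the expected longest strand.** With probability at least $1-1/\sqrt2\ge\frac14$ some $X_e\ge x$. As $L_e\ge X_e+1$ always, $\mathbb E\max_eL_e\ge1+\frac x4\ge1+\frac{y_0-1}4\ge\frac{y_0}4$. Using $Y\ge N/3$, $m/2\le b\le m$, and $\log\frac m2\ge\frac12\log m$ for $m\ge4$,
$$y_0\ge\frac N{12m}\log\frac m2\ge\frac{N\log m}{24m}.$$

**Step 4: from strands to the diameter.** Consider a strand with $L\ge2$ edges. A path from one of its internal vertices to a hub must first leave through an end of the strand, so the vertex at position $\lfloor L/2\rfloor$ has distance at least $\lfloor L/2\rfloor\ge L/3$ from every hub. Since $\operatorname{diam}\ge1$ always, $\operatorname{diam}\mathbf G\ge\frac13\max_eL_e$. As $k\le m+1\le N$, we have $n\le2N$. Thus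
$$\mathbb E[\operatorname{diam}\mathbf G]\ge\frac{y_0}{12}\ge\frac{N\log m}{288\,m}\ge\frac{n\log m}{576\,m},$$
where $y_0$ may depend on $\mathbf M,\tau$ but its lower bound does not. $\blacksquare$

## Switching pairs of half-edges without losing connectivity

For Theorem C(3), let $s\ge2100k$ and $N\ge3(s+k)$. Then
$$m=s+k-1\ge s\ge2100k,\qquad m\le s+k\le2s,\qquad N\ge3m.$$
The lower bound follows from C(2), since $\frac{\log m}m\ge\frac{\log s}{2s}$. For the upper bound, $\mu=\frac{N+m}m\le\frac{4N}{3m}\le\frac{2n}m$. By Proposition 3, it is enough to prove
$$\mathbb E[\operatorname{diam}K(\mathbf M)]\le C\log m.\tag{7}$$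
Indeed, (7) gives $\mathbb E[\operatorname{diam}\mathbf G]\le C\mu\log m\le C'\frac nm\log m\le C''\frac ns\log s$, because $s\le m\le2s$ and $\log(2s)\le2\log s$. The bound $\operatorname{diam}K\le k-1$ used so far cannot give (7) when $k$ is much larger than $\log m$, so we now study $K(\mathbf M)$ itself.

We want to reveal $\mathbf M$ pair by pair and say that the partner of a half-edge is roughly uniform. There are two obstacles: the matching is weighted by $w_N$, and it is conditioned to be connected. A switching argument handles both.

**Lemma 4 (switching).** Let $N\ge3m$. Let $P$ be a set of disjoint pairs of half-edges with $\mathbb P(P\subset\mathbf M)>0$. Let $\alpha\in S$ be uncovered by $P$, and let $T\not\ni\alpha$ be a set of half-edges uncovered by $P$ with $|T|>2k$. Then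
$$\mathbb P(\mathbf M(\alpha)\in T\mid P\subset\mathbf M)\ge\frac{|T|-2k}{|T|-2k+32m}.$$

*Proof.* **Step 1: a switch changes the weight by a factor at most $16$.** Let $\alpha\beta,\gamma\delta$ be two pairs of $M$ and let $M'=M-\{\alpha\beta,\gamma\delta\}+\{\alpha\gamma,\beta\delta\}$. First, $w_N(M)\le w_{N+4}(M')$: map $\ell$ to $\ell'$ with
$$\ell'_{\alpha\gamma}=\ell_{\alpha\beta}+2,\qquad\ell'_{\beta\delta}=\ell_{\gamma\delta}+2,\qquad\text{other coordinates unchanged.}$$
This is injective, and $\ell'$ is admissible for $M'$: the new edges have length at least $2$, so they are allowed even if they are loops and they create no zeros; the old edges keep their lengths.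

Second, $w_{N'+1}(M')\le2w_{N'}(M')$ for $N'\ge3m$. In (4) every type has $a\le2m\le N'$, so all terms are present for $N'$ and for $N'+1$, and the ratio of corresponding terms is
$$\frac{\binom{N'+1-a+b-1}{b-1}}{\binom{N'-a+b-1}{b-1}}=\frac{N'-a+b}{N'-a+1}=1+\frac{b-1}{N'-a+1}\le2,$$
since $N'-a\ge m\ge b$. Applying this four times, $w_N(M)\le w_{N+4}(M')\le16\,w_N(M')$.

**Step 2: most switches keep the kernel connected.** Let $M\supset P$ with $K(M)$ connected and $M(\alpha)=\beta\notin T$. For $\gamma\in T$ put $\delta=M(\gamma)$; the four half-edges are distinct, since $\gamma\ne\alpha,\beta$. Let $M_\gamma$ be the switched matching. It contains $P$, because neither $\alpha$ nor $\gamma$ is covered by $P$. Write $e=\alpha\beta$ and $f=\gamma\delta$.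

A switch can destroy connectivity. Let $K$ consist of a hub $v$ with a loop and two edges to leaves $u$ and $w$; take $\alpha$ at $u$, $\beta$ at $v$, $\gamma$ at $w$, $\delta$ at $v$. The switch joins $u$ to $w$ and puts a second loop at $v$. Here $f$ is a bridge of $K-e$, that is, an edge whose removal increases the number of components. This is the only danger: if $f$ is not a bridge of $K(M)-e$, then $K(M_\gamma)$ is connected. If $K(M)-e$ is connected, then so is $K(M)-e-f$, and adding edges does no harm. Otherwise $K(M)-e-f$ has two components, one containing the hub of $\alpha$ and the other the hub of $\beta$, and $f$ has both ends in one of them. If they are in the component of $\alpha$, then $\beta\delta$ reconnects the graph; if they are in that of $\beta$, then $\alpha\gamma$ does.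

The bridges of $K(M)-e$ form a forest on $k$ vertices, so at most $k-1$ edges $f$, hence at most $2(k-1)$ values of $\gamma$, are excluded. So at least $|T|-2k$ choices of $\gamma\in T$ give connected $K(M_\gamma)$.

**Step 3: double counting.** Given $M'$ with $M'(\alpha)\in T$, consider the pairs $(M,\gamma)$ with $M_\gamma=M'$. Necessarily $\gamma=M'(\alpha)$, and then $(M,\gamma)$ is determined by $\beta$, since $\delta=M'(\beta)$. So there are at most $2m$ such pairs. Sum $w_N(M)\le16w_N(M_\gamma)$ over all $M$ as in Step 2 and all $\gamma$ with $K(M_\gamma)$ connected. Since $\mathbb P(\mathbf M=M)$ is proportional to $w_N(M)$ on connected kernels,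
$$(|T|-2k)\,\mathbb P(\mathbf M(\alpha)\notin T\mid P\subset\mathbf M)\le16\cdot2m\cdot\mathbb P(\mathbf M(\alpha)\in T\mid P\subset\mathbf M).$$
Writing $\pi$ for the probability on the right, $(|T|-2k)(1-\pi)\le32m\,\pi$, which is the claim. $\square$

## Exploring the kernel: Theorem C(3)

It remains to prove (7). Since $m\ge2100$ and $\operatorname{diam}K\le k\le m$, (7) is trivial for $m<m_0$, with $m_0$ any universal constant. Assume $m\ge m_0$, to be chosen. For a set $D$ of hubs write $\operatorname{vol}(D)=\sum_{v\in D}d_v$. The average hub degree is $2m/k\ge4200$, so discovering hubs should make the supply of unexplored half-edges grow quickly. To use this we look only at hubs of large degree. Let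
$$\Delta_0=\frac m{4k}\ge525,\qquad H=\{v\in U:d_v\ge\Delta_0\},\qquad p=\frac1{65}.$$
Hubs outside $H$ carry at most $k\Delta_0=m/4$ half-edges.

The plan is to explore from a hub $v$ until a constant fraction of all half-edges is reached, show that this needs depth $O(\log m)$ only, and then explore from another hub $v'$ for $O(\log m)$ steps, each of which hits the first exploration with probability bounded below.

**Step 1: the exploration from $v$.** Start with $D_0=\{v\}$ and $P_0=\emptyset$. After $j$ steps, $P_j$ is the set of $j$ revealed pairs, all with both ends at the set $D_j$ of discovered hubs. The *active* half-edges $A_j$ are those at $D_j$ uncovered by $P_j$, so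
$$|A_j|=\operatorname{vol}(D_j)-2j.$$
In step $j+1$ take the smallest active half-edge $\alpha$ at the earliest discovered hub that has one, reveal $\mathbf M(\alpha)$, and add its hub to obtain $D_{j+1}$ (breadth-first search). Stop at $\sigma=\min\{j:\operatorname{vol}(D_j)\ge m/4\}$. While $j<\sigma$, $D_j\ne U$ because $\operatorname{vol}(U)=2m$; so $A_j\ne\emptyset$, as otherwise $D_j$ would be a union of components of the connected $K$. Thus the exploration never gets stuck and $\sigma<\infty$. The rule is deterministic, so a given history up to step $j$ occurs exactly when its pairs satisfy $P_j\subset\mathbf M$. This is the form in which Lemma 4 conditions.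

**Step 2: each step finds a new hub of $H$ with probability at least $p$.** Let $j<\sigma$ and let $T$ be the set of half-edges at $H\setminus D_j$. They are uncovered by $P_j$, and $|T|\ge2m-\frac m4-\frac m4\ge m$. Since $2k\le m/2$, Lemma 4 shows that, given the history, step $j+1$ discovers a new hub of $H$ (a *success*) with probability at least
$$\frac{m/2}{m/2+32m}=\frac1{65}=p.$$
Let $S_j$ be the number of successes in the first $j$ steps, where after $\sigma$ we continue with independent Bernoulli($p$) increments. An increment $I$ satisfies $\mathbb E[2^{-I}\mid\text{past}]\le1-\frac p2\le e^{-p/2}$, so $\mathbb E[2^{-S_j}]\le e^{-pj/2}$, and by Markov's inequality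
$$\mathbb P(S_j<pj/2)\le2^{pj/2}e^{-pj/2}=e^{-pj(1-\log2)/2}\le e^{-pj/8}.$$
Let $j_0=\lceil B\log m\rceil$ with $B=3120$, and let $\mathcal E_v$ be the event that $S_j\ge pj/2$ for all $j\ge j_0$. Since $pB/8=6$,
$$\mathbb P(\mathcal E_v^c)\le\sum_{j\ge j_0}e^{-pj/8}\le\frac{m^{-6}}{1-e^{-1/520}}\le521\,m^{-6}\le m^{-4}.$$

**Step 3: on $\mathcal E_v$ there are many active half-edges and $\sigma$ is small.** Let $j_0\le j<\sigma$. Each success adds a new hub of degree at least $\Delta_0$, and $\Delta_0p/2\ge525/130\ge4$, so
$$\operatorname{vol}(D_j)\ge\Delta_0S_j\ge\tfrac12\Delta_0pj\ge4j,\qquad\text{hence}\qquad|A_j|\ge2j.\tag{8}$$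
Also $\frac12\Delta_0pj\le\operatorname{vol}(D_j)<m/4$, which with $\Delta_0=m/(4k)$ reads $j<2k/p=130k$. So $j=\max(j_0,130k)$ cannot be smaller than $\sigma$, and
$$\sigma\le\max(j_0,130k)\le\frac m{16},$$
because $m\ge2100k\ge16\cdot130k$, and $j_0\le m/16$ for $m\ge m_0$, once $m_0$ is large enough. Consequently
$$|A_\sigma|=\operatorname{vol}(D_\sigma)-2\sigma\ge\frac m4-\frac m8=\frac m8.$$

**Step 4: on $\mathcal E_v$ the depth is logarithmic.** Give $v$ depth $0$, and give a hub discovered from a half-edge at a hub of depth $h$ depth $h+1$. The depth is an upper bound for the $K$-distance to $v$. A hub never gains active half-edges after its discovery, so hubs are processed in order of discovery; by induction, hubs are discovered in order of nondecreasing depth. For $h$ up to the largest processed depth $h^*$, let $t_h$ be the number of steps performed before the first step (before $\sigma$) that processes a hub at depth $h$. At that time no half-edge at smaller depth is active, and no hub of depth $h+1$ has been discovered yet. So all active half-edges are at depth exactly $h$, and all of them must be covered before depth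 $h+1$ is processed. Each step covers two half-edges, and at least one step is needed, so
$$t_{h+1}\ge t_h+\max\big(1,\tfrac12|A_{t_h}|\big).$$
Hence $t_h\ge h$. If $h\ge j_0$, then $j_0\le t_h<\sigma$, and (8) gives $|A_{t_h}|\ge2t_h$, so $t_{h+1}\ge2t_h$. If $h^*\ge j_0$, then $2^{h^*-j_0}\le2^{h^*-j_0}t_{j_0}\le t_{h^*}<\sigma\le m$. In every case $h^*\le j_0+\log_2m$, and all hubs of $D_\sigma$ are within $K$-distance $j_0+\log_2m+1$ of $v$. (If $\sigma=0$, then $D_\sigma=\{v\}$ and there is nothing to prove.)

**Step 5: connecting another hub $v'$ to $D_\sigma$.** Let $\mathcal F_v$ be the event that $|A_\sigma|\ge m/8$ and all hubs of $D_\sigma$ have depth at most $j_0+\log_2m+1$. It is determined by the history at time $\sigma$, and $\mathcal E_v\subset\mathcal F_v$ by Steps 3 and 4. Fix a history in $\mathcal F_v$ and a hub $v'$. If $v'\in D_\sigma$, then $v'$ is within the stated distance of $v$. If $v'\notin D_\sigma$, start with $D'=\{v'\}$ and repeatedly take the smallest uncovered half-edge at $D'$, reveal its partner and add the partner's hub to $D'$, until a partner lies in $A_\sigma$ (a *hit*) or $j_1=\lceil B'\log m\rceil$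 steps are made, with $B'=2052$.

Before a hit, $D'\cap D_\sigma=\emptyset$, because the half-edges at $D_\sigma$ outside $A_\sigma$ are matched among themselves. So an uncovered half-edge at $D'$ exists: otherwise all half-edges at $D'$ would be matched within $D'$, and $D'\ne U$ would be a union of components of $K$. Also $A_\sigma$ is still uncovered and does not contain the half-edge $\alpha$ to be revealed. The history is again the event that the revealed pairs lie in $\mathbf M$. Lemma 4 with $T=A_\sigma$, where $|T|\ge m/8$ and $2k\le m/16$, shows that each step hits with probability at least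
$$\frac{m/16}{m/16+32m}=\frac1{513},$$
given the history. The probability of no hit in $j_1$ steps is at most $(512/513)^{j_1}\le e^{-j_1/513}\le m^{-4}$. On a hit, $v'$ is joined to a hub of $D_\sigma$ by at most $j_1$ revealed edges of $K$, so
$$\operatorname{dist}_K(v,v')\le j_1+j_0+\log_2m+1\le C_2\log m.$$

**Step 6: all pairs.** The distance can exceed $C_2\log m$ only if $\mathcal F_v$ fails, which has probability at most $\mathbb P(\mathcal E_v^c)\le m^{-4}$, or if $\mathcal F_v$ holds and there is no hit. So $\mathbb P(\operatorname{dist}_K(v,v')>C_2\log m)\le2m^{-4}$ for all $v,v'\in U$. A union bound over $k^2\le m^2$ pairs gives $\mathbb P(\operatorname{diam}K>C_2\log m)\le2m^{-2}$. Since always $\operatorname{diam}K\le m$,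
$$\mathbb E[\operatorname{diam}K(\mathbf M)]\le C_2\log m+2m^{-1}\le C\log m.$$
This is (7), and Theorem C(3) follows as explained there. $\blacksquare$
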